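# Berge cycles in covering hypergraphs

## 1. A complete shadow suggests every cycle length

Suppose that in a hypergraph every two vertices lie together in some hyperedge. Must the hypergraph contain cycles of every length that is not ruled out by the mere number of vertices and hyperedges? The answer one would first guess is yes: all pairs are available, so a cyclic tour should be able to go wherever it likes. We make the question precise and then test the guess.

All hypergraphs are simple: a hyperedge is a set of vertices, and no two hyperedges are identical. A hypergraph $\mathcal H=(V,E)$ is $k$-uniform if every hyperedge has exactly $k$ vertices. Throughout, $n=|V|$ and $m=|E|$.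

**Definition (shadow, covering).** The shadow $\partial(\mathcal H)$ is the graph on $V$ in which $uv$ is an edge if and only if $\{u,v\}\subseteq h$ for some $h\in E$. The hypergraph is *covering* if its shadow is complete, that is, every pair of vertices lies in some hyperedge.

**Definition (Berge cycle).** For $t\ge 3$, a Berge cycle of length $t$, or Berge-$C_t$, consists of $t$ distinct vertices $v_1,\dots,v_t$ and $t$ distinct hyperedges $h_1,\dots,h_t$ with $\{v_i,v_{i+1}\}\subseteq h_i$ for every $i$, where $v_{t+1}=v_1$.

Equivalently, with indices modulo $t$, we need $v_i\in h_{i-1}\cap h_i$ for every $i$. A hyperedge of the cycle may contain further vertices of the cycle.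

**Example.** On $\{1,2,3,4,5\}$ take $h_1=\{1,2,3,4\}$, $h_2=\{1,2,3,5\}$, $h_3=\{1,2,4,5\}$. The pairs $34,35,45$ lie in $h_1,h_2,h_3$ respectively, the pair $12$ lies in all three, and each of $3,4,5$ shares a hyperedge with both $1$ and $2$. So the hypergraph is covering, with $n=5$ and $m=3$. The vertices $4,3,5$ with $h_1,h_2,h_3$ form a Berge-$C_3$. The hyperedges $\{1,2,3\},\{3,4,5\}$ alone would not be covering, since no hyperedge contains $\{1,4\}$.

A Berge-$C_s$ uses $s$ vertices and $s$ hyperedges, so $s\le\min(m,n)$. The conjecture, from Linyuan Lu and Zhiyu Wang, "On Hamiltonian Berge cycles in $3$-uniform hypergraphs", arXiv:1901.06042 (2019), says that this is the only restriction.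

**Conjecture.** For all $k\ge4$, every $k$-uniform covering hypergraph on $n$ vertices with at least $m\ge3$ hyperedges contains a Berge cycle of length $s$ for every $3\le s\le\min(m,n)$.

The conclusion is strongest when $m$ is the actual number of hyperedges, so we read $m$ that way. Here are some tests.

*Size $2$.* A covering $2$-uniform hypergraph is the complete graph $K_n$, which has cycles of all lengths $3,\dots,n$.

*Size at most $3$.* Two known results are quoted with the problem. First, every covering hypergraph with all hyperedges of size at most $3$, on $n\ge6$ vertices, contains a Berge-$C_s$ for every $3\le s\le n$. Second, except for two specific small hypergraphs, each containing $2$-element hyperedges, every covering $\{2,3\}$-graph on $n$ vertices with at least $m\ge3$ hyperedges contains a Berge-$C_s$ for every $3\le s\le\min(m,n)$.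

*One vertex more than a hyperedge, $n=k+1$.* The hyperedges are the sets $V\setminus\{x\}$ for $x$ in some set $X$ with $|X|=m$, and $\min(m,n)=m$. Given $3\le s\le m$, take distinct $x_1,\dots,x_s\in X$ with indices modulo $s$, and put $h_i=V\setminus\{x_i\}$ and $v_i=x_{i+1}$. As $s\ge3$, the vertex $x_{i+1}$ differs from $x_{i-1}$ and from $x_i$, so $v_i\in h_{i-1}\cap h_i$. This is a Berge-$C_s$, and the guess holds for $n=k+1$.

*A case with few hyperedges.* Let $k=4$, $V=\mathbb Z_{13}$ and $L_i=\{i,i+1,i+3,i+9\}$. The differences of distinct elements of $\{0,1,3,9\}$ are $\pm1,\pm3,\pm9,\pm2,\pm8,\pm6$ modulo $13$, that is, $1,12,3,10,9,4,2,11,8,5,6,7$: each nonzero residue once. So each pair of vertices lies in exactly one $L_i$; this is a covering hypergraph with $n=m=13$ and no redundancy at all. Still, $v_i=i$ and $h_i=L_i$ give a Berge-$C_{13}$, because $\{i,i+1\}\subseteq L_i$.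

So far the guess survives.

## 2. A tour first, hyperedges second, and where Hall's condition breaks

The natural plan is this. Choose $s$ vertices in a cyclic order. Each consecutive pair lies in at least one hyperedge, because the shadow is complete. It remains to choose *distinct* hyperedges for the $s$ pairs, which is a question about systems of distinct representatives.

**Hall's theorem.** Finite sets $X_1,\dots,X_s$ have distinct representatives $x_i\in X_i$ if and only if $|\bigcup_{i\in I}X_i|\ge|I|$ for every $I\subseteq\{1,\dots,s\}$.

If one cyclic order violates Hall's condition, one tries another. The plan collapses exactly if some obstruction is present for *all* cyclic orders at once. The critical situation is $s=m\le n$, where every hyperedge has to be used.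

**Example 1 ($k=5$, $n=m=8$).** Let $V=\{1,\dots,6,x,y\}$. The hyperedges are the six $5$-subsets of $\{1,\dots,6\}$ together with
$$A=\{x,y,1,2,3\},\qquad B=\{x,y,4,5,6\}.$$
Every pair inside $\{1,\dots,6\}$ lies in a $5$-subset; the pair $xy$ lies in $A$; each pair consisting of one of $x,y$ and one of $1,\dots,6$ lies in $A$ or $B$. So the hypergraph is covering. A Berge-$C_8$ would visit all eight vertices. In any cyclic order of the eight vertices, at least three of the consecutive pairs meet $\{x,y\}$, and such a pair lies only in $A$ or $B$. Three pairs would need three different hyperedges out of two. So there is no Berge-$C_8$, although $\min(m,n)=8$.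

One can also see it this way. On the cycle, $x$ stands between two different hyperedges that contain it, so between $A$ and $B$, and the same holds for $y$. Then $x,A,y,B$ already closes up after two vertices.

The conjecture is false for $k=5$. The loss is only one: the cyclic sequence
$$x,\;B,\;4,\;S\setminus1,\;5,\;S\setminus2,\;6,\;S\setminus3,\;1,\;S\setminus4,\;2,\;S\setminus5,\;3,\;A,\;(x),\qquad S=\{1,\dots,6\},$$
is a Berge-$C_7$, where $S\setminus i$ means $S\setminus\{i\}$.

The example has a point of view worth keeping: six hyperedges are locked inside a six-element set, and a cycle that leaves this set can use at most five of them. The rest of the lecture turns this into counterexamples for all $k\ge5$, determines their smallest order, and shows that they do not exist once $n$ is larger than a constant times $k^2$.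

## 3. Four theorems on the order of a counterexample

For fixed $k$, a *counterexample on $n$ vertices* is a $k$-uniform covering hypergraph on $n$ vertices with $m\ge3$ hyperedges that has no Berge-$C_s$ for some $3\le s\le\min(m,n)$. If there is one, we say that the conjecture fails for $(k,n)$, or, when $k$ is clear, for $n$.

**Theorem 1.** For every $k\ge5$ there is a $k$-uniform covering hypergraph with $n=m=k+3$ and no Berge cycle of length $k+3=\min(m,n)$. More generally, for every $k\ge5$ and every $n$ with $k+3\le n\le\max\{2k-1,(k-1)^2/8\}$ there is a $k$-uniform covering hypergraph on $n$ vertices with $3\le m\le n$ hyperedges and no Berge-$C_m$.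

**Theorem 2.** (a) For every $\delta\in(0,1)$ there is $k_0$ such that for all $k\ge k_0$ the conjecture fails for every $n$ with $k+3\le n\le(1-\delta)k^2$. If $q=k-5\ge7$ is a prime power, it fails for all $n$ with $k^2-8k+22\le n\le k^2-7k+11$.

(b) For every $k\ge9$ there is a $k$-uniform covering hypergraph with $\min(m,n)=n\ge(\sqrt k-1)(k-1)/2$ and no Berge cycle longer than $\frac32k+1$. So the conjecture fails by an unbounded factor.

**Theorem 3.** Let $k\ge3$ and $n\ge32(k-2)(2k-3)+2$. Every covering hypergraph on $n$ vertices with all hyperedges of size at most $k$ contains a Berge-$C_s$ for every $3\le s\le n$.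

**Theorem 4.** Let $k\ge4$ and $n\le k+2$. Every $k$-uniform covering hypergraph on $n$ vertices with $m\ge3$ hyperedges contains a Berge-$C_s$ for all $3\le s\le\min(m,n)$.

By Theorems 1 and 4, for every $k\ge5$ the smallest order of a counterexample is exactly $k+3$. Since $32(k-2)(2k-3)+2=64k^2-224k+194<64k^2$ for $k\ge5$, Theorems 2(a) and 3 show that the largest order $N(k)$ of a counterexample satisfies $(1-o(1))k^2\le N(k)<64k^2$. For $k=4$ the conjectured statement holds for $n\le6$ and for $n\ge32\cdot2\cdot5+2=322$; the range $7\le n\le321$ with $k=4$ is not settled here.

## 4. Hyperedges trapped in a vertex set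

**Lemma 1.** Let $\mathcal H$ be a hypergraph on $V$, let $\emptyset\ne S\subsetneq V$, and let $c\ge1$ be the number of hyperedges not contained in $S$. Every Berge cycle of $\mathcal H$ has length at most $|S|-1+c$.

*Proof.* Let the cycle be $v_1,\dots,v_\ell,h_1,\dots,h_\ell$ and let $I=\{i\in\mathbb Z_\ell:h_i\subseteq S\}$ be the set of indices of trapped hyperedges. If $I=\mathbb Z_\ell$, then all $v_i\in h_i\subseteq S$, so $\ell\le|S|\le|S|-1+c$. If $I=\emptyset$, then $\ell\le c\le|S|-1+c$. Otherwise $I$ is a nonempty proper subset of $\mathbb Z_\ell$, so it is not invariant under the shift by $1$, and $|I\cup(I+1)|\ge|I|+1$. For $i\in I$ both $v_i$ and $v_{i+1}$ lie in $h_i\subseteq S$. So all $v_j$ with $j\in I\cup(I+1)$ are in $S$, and $|I|+1\le|S|$. At most $c$ indices are outside $I$, so $\ell\le|I|+c\le|S|-1+c$. $\square$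

In Example 1, $S=\{1,\dots,6\}$ and $c=2$, and the bound is $7$, which is attained.

To use Lemma 1 we want many trapped hyperedges and few others. With $|S|=k+1$ there are $k+1=|S|$ possible trapped hyperedges, just one more than can be used when $\ell$ is to exceed the bound. This is what the next lemma exploits.

**Lemma 2.** Let $|V|=n\ge k+2$, $k\ge2$, $S\subset V$, $|S|=k+1$. Let $\mathcal F$ be a family of $c$ distinct $k$-subsets of $V$, none contained in $S$, such that every pair of vertices not contained in $S$ lies in a member of $\mathcal F$. If $c\le n-k-1$, then $\mathcal H=\mathcal F\cup\binom Sk$ is a covering $k$-uniform hypergraph with $m=k+1+c\le n$ hyperedges and no Berge-$C_m$. In particular, if some family of at most $n-k-1$ $k$-subsets of $V$ covers all pairs of $V$, then a counterexample on $n$ vertices exists.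

*Proof.* Pairs inside $S$ lie in $k$-subsets of $S$, because $k\ge2$; the other pairs are covered by $\mathcal F$. So $\mathcal H$ is covering. The two parts of $\mathcal H$ are disjoint, so $m=k+1+c\le n$. Since $S\ne V$, some pair is not contained in $S$, hence $c\ge1$, and $m\ge3$. By Lemma 1 every Berge cycle has length at most $(k+1)-1+c=m-1$. For the last sentence, choose any $S$ with $|S|=k+1$ and discard the members of the family that lie inside $S$. A pair not contained in $S$ was covered by a member not contained in $S$, which is kept. $\square$

**Remark ($k=4$).** Lemma 1 can never produce a counterexample with $k=4$. Suppose that it excludes the length $\min(m,n)$, i.e. $|S|+c\le\min(m,n)$. Then $m-c\ge|S|\ge1$ hyperedges lie in $S$. So $|S|\ge k$, and $|S|=k$ is impossible since a $k$-set contains only one $k$-set. Hence $|S|\ge k+1$. Also $t=|V\setminus S|=n-|S|\ge c$, and $t\ge1$. The $|S|t$ pairs between $S$ and $V\setminus S$ must be covered by the $c$ hyperedges not contained in $S$, and a $k$-set contains at most $k^2/4$ of these pairs. So $|S|t\le ck^2/4\le tk^2/4$, hence $k+1\le k^2/4$. For $k=4$ this reads $5\le4$.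

## 5. Counterexamples from $k+3$ vertices on

We prove Theorem 1. In each range, Lemma 2 reduces the task to covering pairs with few $k$-sets.

**Step 1: the range $k+3\le n\le2k-1$.** The purpose is to generalize Example 1: all hyperedges that leave $S$ contain the whole outside set $T$.

Write $n=k+1+t$, so $2\le t\le k-2$. The function $t\mapsto t(k-t)$ is concave, so on this interval it is at least its value at the two ends, which is $2(k-2)$. Since $k\ge5$,
$$t(k-t)\ge2(k-2)\ge k+1.\tag{1}$$
Let $V=S\sqcup T$ with $|S|=k+1$, $|T|=t$. Let $r=\lceil(k+1)/(k-t)\rceil$; by (1), $r\le t$. Cover $S$ by $r$ sets $P_1,\dots,P_r\subseteq S$ of size $k-t$. They are distinct, since fewer than $r$ sets of this size cannot cover $S$. Let $\mathcal F=\{T\cup P_i:1\le i\le r\}$. These are $r$ distinct $k$-sets, none contained in $S$. A pair inside $T$ lies in all of them, and a pair with one vertex in $T$ and the other in $P_i$ lies in $T\cup P_i$. So every pair not contained in $S$ is covered, and $|\mathcal F|=r\le t=n-k-1$. Lemma 2 applies.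

For $t=2$ we have $1<(k+1)/(k-2)\le2$, since $k\ge5$. So $r=2$ and $m=k+1+2=k+3=n$. This is the first sentence of Theorem 1; for $k=5$ it is Example 1.

For $k=4$, $t=2$ the step fails visibly: $P_i$ has size $2$, three of them are needed to cover the five vertices of $S$, and $3>t$.

**Step 2: the range $2k\le n\le(k-1)^2/8$.** If $(k-1)^2/8\le 2k-1$, then Step 1 already covers everything and this range is empty. If the range is nonempty, then $(k-1)^2\ge16k$, i.e. $k^2-18k+1\ge0$, so $k\ge18$. The purpose is to cover all pairs of $V$ by at most $n-k-1$ $k$-sets.

Split $V$ into $g=\lceil n/\lfloor k/2\rfloor\rceil$ groups of size at most $\lfloor k/2\rfloor$. Since $\lfloor k/2\rfloor\ge(k-1)/2$, we have $g\le\frac{2n}{k-1}+1$. The union of any two groups has at most $k$ vertices; extend it to a $k$-set. As $g\ge2$, these $k$-sets cover all pairs of $V$. Their number is at most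
$$\frac{g(g-1)}2\le\Big(\frac{2n}{k-1}+1\Big)\frac n{k-1}=\frac{2n^2}{(k-1)^2}+\frac n{k-1}\le\frac n4+\frac n{17}\le\frac n2-1\le n-k-1.$$
The second inequality uses $n\le(k-1)^2/8$ and $k-1\ge17$. The third says $\frac{13}{68}n\ge1$, which holds since $n\ge2k\ge36$. The last one says $n\ge2k$. Lemma 2 applies, and Theorem 1 is proved. $\square$

## 6. Projective planes with doubled points

How far can Lemma 2 reach when we cover all pairs of $V$ by $N\le n-k-1$ $k$-sets? Counting pairs, $N\binom k2\ge\binom n2$, so $n(n-1)\le Nk(k-1)<(n-1)k(k-1)$, that is, $n<k(k-1)$. To come close to $k^2$ we need a pair cover without waste, and this suggests a projective plane.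

Recall that for a prime power $q$ the projective plane $PG(2,q)$ has $N=q^2+q+1$ points and $N$ lines. Every line has $q+1$ points, and any two points lie on exactly one line. It contains the affine plane $AG(2,q)$ with point set $\mathbb F_q^2$; the lines of $PG(2,q)$ are the vertical lines $x=\text{const}$ and the lines $y=ux+v$, each with one further point at infinity, and the line at infinity.

With $n=N$ vertices the plane has exactly as many lines as points, whereas Lemma 2 wants at least $k+1$ more points than sets. The remedy is to replace some points by two copies. This adds vertices and no sets, but makes lines longer. So we need a large set $D$ of points to double such that no line meets it in many points.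

**Lemma 3.** Let $q$ be a prime power, $N=q^2+q+1$, $1\le r\le q$, $q+1+2r\le k$, and $N+k+1\le n\le N+rq$. Then the conjecture fails for $(k,n)$.

*Proof.* Choose $R\subseteq\mathbb F_q$ with $|R|=r$ and let
$$D=\{(x,x^2+c):x\in\mathbb F_q,\ c\in R\}\subset AG(2,q),$$
a union of $r$ translates of a parabola. Different pairs $(x,c)$ give different points, so $|D|=rq$. Every line meets $D$ in at most $2r$ points: a vertical line meets it in $r$ points, the line at infinity in none, and for $y=ux+v$ the equation $x^2+c=ux+v$ has at most two solutions $x$ for each $c\in R$.

Now $0<n-N\le rq$. Replace $n-N$ points of $D$ by two copies each. We get $n$ vertices, and each of the $N$ lines becomes a set of at most $q+1+2r\le k$ vertices. Copies of two different points lie together in the set coming from the line through these points; two copies of one point lie together in the set of any line through it. So the $N$ sets cover all pairs. Extend them to $k$-sets, which is possible as $n\ge k$. At most $N\le n-k-1$ $k$-sets cover all pairs, so Lemma 2 gives a counterexample. (Here $k\ge q+3\ge5$.) $\square$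

**Proof of Theorem 2(a), prime power case.** Take $r=2$ and $k=q+5$. Then $q+1+2r=k$, and Lemma 3 covers the range
$$q^2+q+1+(q+5)+1=q^2+2q+7\ \le\ n\ \le\ q^2+q+1+2q=q^2+3q+1,$$
which is nonempty for $q\ge7$. Substituting $q=k-5$, the ends are $k^2-10k+25+2k-10+7=k^2-8k+22$ and $k^2-10k+25+3k-15+1=k^2-7k+11$. $\square$

**Proof of Theorem 2(a), general case.** Fix $\delta\in(0,1)$. By Theorem 1 we may assume, for $k$ large, that $(k-1)^2/8\le n\le(1-\delta)k^2$. So $n\to\infty$ as $k\to\infty$, uniformly in the choice of $n$, and $k\le\sqrt{8n}+1=O(\sqrt n)$. We look for a prime $q$ slightly below $\sqrt n$ and for $r$ as large as allowed, and check the hypotheses of Lemma 3.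

Put $\eta=\delta/16<\frac1{16}$. The prime number theorem implies that for fixed $0<\alpha<\beta$ the interval $[\alpha x,\beta x]$ contains a prime for all large $x$. So for $k$ large there is a prime
$$q\in\big[(1-\eta)\sqrt n,\ (1-\tfrac\eta2)\sqrt n\big].$$
Let $r=\min\{q,\lfloor(k-q-1)/2\rfloor\}$. By definition $r\le q$ and $q+1+2r\le k$. Write $N=q^2+q+1$.

*The lower bound on $n$.* We have $1-(1-\frac\eta2)^2=\eta-\frac{\eta^2}4\ge\frac\eta2$. Hence
$$N+k+1=q^2+(q+k+2)\le(1-\tfrac\eta2)n+O(\sqrt n)\le n$$
for $k$ large.

*The upper bound on $n$ if $r=q$.* Then $N+rq\ge2q^2\ge2(1-\eta)^2n\ge2\left(\tfrac{15}{16}\right)^2n\ge n$.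

*The upper bound on $n$ otherwise.* Then $r=\lfloor(k-q-1)/2\rfloor\ge(k-q-2)/2$. Since $q\le\sqrt n\le\sqrt{1-\delta}\,k\le(1-\frac\delta2)k$, we get $r\ge\frac{\delta k}4-1$. Because $k\ge\sqrt n$ and $q\ge(1-\eta)\sqrt n$, for $k>4/\delta$,
$$rq\ge\Big(\frac\delta4-\frac1k\Big)k\,(1-\eta)\sqrt n\ge\Big(\frac\delta4-\frac1k\Big)(1-\eta)n\ge\frac\delta8n$$
for $k$ large; the last step is possible since $\frac\delta4(1-\eta)\ge\frac{15\delta}{64}>\frac\delta8$. On the other hand $n-q^2\le(1-(1-\eta)^2)n\le2\eta n=\frac\delta8n$. Hence $n\le q^2+rq\le N+rq$.

*Positivity of $r$.* Either $r=q\ge1$ or $r\ge\frac{\delta k}4-1\ge1$ for $k$ large.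

Lemma 3 applies, and all the requirements "$k$ large" depend on $\delta$ only. $\square$

**Proof of Theorem 2(b).** Here we do not ask for $m\le n$; instead we trap far more hyperedges than a cycle can use, so that $\min(m,n)=n$, and we keep the number of other hyperedges below $k/2$.

Let $k\ge9$, $g=\lfloor\sqrt k\rfloor\ge3$ and $n=g\lfloor k/2\rfloor$. Then $n\ge3(k-1)/2\ge k+3$, the last step being equivalent to $k\ge9$. Split $n$ vertices into $g$ groups of size $\lfloor k/2\rfloor$ and extend the unions of two groups to $k$-sets; at most $\binom g2\le g^2/2\le k/2$ $k$-sets cover all pairs. Add all $k$-subsets of a set $S$ with $|S|=k+2$; it is a proper subset of the vertex set. The result is covering and $k$-uniform, and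
$$m\ge\binom{k+2}k=\frac{(k+2)(k+1)}2\ge\frac{k\sqrt k}2\ge n.$$
So $\min(m,n)=n$. At most $k/2$ hyperedges are not contained in $S$, and there is at least one because the hypergraph is covering and $S$ is proper. By Lemma 1 every Berge cycle has length at most $(k+2)-1+\frac k2=\frac32k+1$. Finally $n\ge(\sqrt k-1)(k-1)/2$, as $g\ge\sqrt k-1$ and $\lfloor k/2\rfloor\ge(k-1)/2$. The quotient of this lower bound by $\frac32k+1$ tends to infinity with $k$. $\square$

## 7. A random cyclic order when $n$ exceeds $64k^2$

For large $n$ the plan of Section 2 does work: choose a cyclic order of $s$ vertices at random, and take for each consecutive pair a hyperedge that was fixed in advance. We prove Theorem 3.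

**Setup.** Let $k\ge3$, $n\ge32(k-2)(2k-3)+2$; in particular $n\ge98$. Fix for each pair $uv$ a hyperedge $\chi(uv)\supseteq\{u,v\}$, the *color* of the pair. Fix $3\le s\le n$, and let $\sigma:\mathbb Z_s\to V$ be a uniformly random injection. The elements of $\mathbb Z_s$ are *positions*, and $E_i=\{i,i+1\}$ is a *position-edge*; there are $s$ distinct ones. If the colors $\chi(\sigma(E_i))$ are pairwise different, then the vertices $\sigma(i)$ and the hyperedges $\chi(\sigma(E_i))$ form a Berge-$C_s$. So we want: with positive probability no two position-edges get equal colors.

**Why the union bound is not enough.** Put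
$$\rho=\frac{\binom{k-2}2}{\binom{n-2}2}=\frac{(k-2)(k-3)}{(n-2)(n-3)},\qquad\rho'=\frac{k-2}{n-2}.\tag{2}$$
Let $E_i,E_j$ be disjoint, and condition on the values of $\sigma$ on $E_i$, say $\sigma(E_i)=\{u,v\}$ and $\chi(uv)=h$. Then $\sigma(E_j)$ is a uniform pair in $V\setminus\{u,v\}$, and equality of colors forces it into $h\setminus\{u,v\}$, a set of size at most $k-2$. So the conditional probability of equal colors is at most $\rho$. If $E_i,E_j$ share a position, condition again on the values on $E_i$; the vertex at the third position must lie in $h\setminus\{u,v\}$, and the conditional probability is at most $\rho'$. There are $s(s-3)/2$ disjoint pairs of position-edges and $s$ pairs that share a position. For $s=n$ the union bound is therefore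
$$\frac{n(n-3)}2\rho+n\rho'=\frac{n(k-2)(k-3)}{2(n-2)}+\frac{n(k-2)}{n-2}.$$
For every $k\ge3$ the second term alone is larger than $1$, whatever $n$ is. So one has to use that each collision interferes with only few others. The standard tool is the local lemma, but collisions at different places are not independent, because $\sigma$ is injective. What is true is a one-sided substitute, and it suffices; the resulting statement is the lopsided local lemma of Erdős–Spencer 1991, and we include its proof.

**Definition (bad matching, conflict).** View a partial injection from positions to vertices as a matching $M\subset\mathbb Z_s\times V$, i.e. a set of pairs no two of which share a position or a vertex. Let $A_M$ be the event that $\sigma(p)=u$ for all $(p,u)\in M$. For distinct $E_i,E_j$ and an injection $\varphi:E_i\cup E_j\to V$ with $\chi(\varphi(E_i))=\chi(\varphi(E_j))$, the matching $M=\{(p,\varphi(p))\}$ is *bad* and $A_M$ is a *bad event*. Two matchings (and their events) *conflict* if their union is not a matching.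

A bad matching has three or four elements. If $|M|=r$ then $\Pr(A_M)=1/\big(n(n-1)\cdots(n-r+1)\big)<\frac12$. As an example, matchings containing $(1,u)$ and $(1,w)$ with $u\ne w$ conflict, as do matchings containing $(1,u)$ and $(5,u)$; matchings that share the pair $(1,u)$ and are otherwise on different positions and different vertices do not conflict. If no bad event occurs, all colors along $\sigma$ are different.

**Lemma 4.** Let $A=A_M$ be a bad event and $\mathcal S$ a set of bad events none of which conflicts with $A$, with $\Pr(\bigcap_{B\in\mathcal S}\overline B)>0$. Then $\Pr\big(A\mid\bigcap_{B\in\mathcal S}\overline B\big)\le\Pr(A)$.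

*Proof.* The idea is to compare the injections that extend $M$ with those that send the same positions to any other prescribed vertices: by relabeling, there are at least as many of the latter among the injections that avoid $\mathcal S$.

Let $M=\{(x_1,y_1),\dots,(x_r,y_r)\}$, $X=\{x_i\}$, $Y=\{y_i\}$. Let $z=(z_1,\dots,z_r)$ be a tuple of distinct vertices and $Z=\{z_i\}$. Let $\pi$ be a permutation of $V$ with $\pi(y_i)=z_i$ for all $i$, which maps $Z\setminus Y$ bijectively onto $Y\setminus Z$ (these sets have equal size) and is the identity outside $Y\cup Z$. The map $\sigma\mapsto\pi\sigma$ is injective and takes injections with $x_i\mapsto y_i$ for all $i$ to injections with $x_i\mapsto z_i$ for all $i$.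

We claim: if $\sigma$ extends $M$ and avoids all events of $\mathcal S$, then so does $\pi\sigma$ avoid them. Suppose that $\pi\sigma$ satisfies some $B=A_{M'}\in\mathcal S$, and let $(p,u)\in M'$, so $\pi\sigma(p)=u$. As $M\cup M'$ is a matching, either $(p,u)\in M$, or $p\notin X$ and $u\notin Y$. In the first case $\sigma(p)=u$, as $\sigma$ extends $M$. In the second case $\sigma(p)\notin Y$, because $\sigma$ is injective and $Y=\sigma(X)$; and $\sigma(p)=\pi^{-1}(u)$. If $u\in Z$, then $\pi^{-1}(u)\in Y$, a contradiction. So $u\notin Y\cup Z$, hence $\pi^{-1}(u)=u$ and $\sigma(p)=u$. In both cases $\sigma(p)=u$, so $\sigma$ satisfies $B$, against the assumption.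

So among the injections that avoid $\mathcal S$, those with $x_i\mapsto y_i$ for all $i$ are at most as many as those with $x_i\mapsto z_i$ for all $i$, for each of the $n(n-1)\cdots(n-r+1)=1/\Pr(A)$ tuples $z$. Summing over $z$, the number of injections avoiding $\mathcal S$ and satisfying $A$, multiplied by $1/\Pr(A)$, is at most the number of all injections avoiding $\mathcal S$. This is the claim. $\square$

**Lemma 5.** For each bad event $A$, the sum of $\Pr(B)$ over the bad events $B$ that conflict with $A$ is at most $\frac14$.

*Proof.* If $B$ conflicts with $A$, then $B$ uses a position used by $A$ or a vertex used by $A$. So we bound the total probability of bad events that use a given position, or a given vertex. For a fixed pair $\{E_i,E_j\}$ the bad events coming from it are disjoint, and their probabilities add up to the probability that $E_i$ and $E_j$ get equal colors.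

*A given position $p$.* It lies in $E_{p-1}$ and $E_p$. Each of these is disjoint from $s-3$ other position-edges, which gives at most $2(s-3)$ disjoint pairs using $p$. The pairs that share a position and use $p$ are $\{E_{p-2},E_{p-1}\}$, $\{E_{p-1},E_p\}$, $\{E_p,E_{p+1}\}$, at most $3$. By the conditional bounds following (2), the total probability is at most $2(s-3)\rho+3\rho'$.

*A given vertex $a$.* For each of the $s(s-3)/2$ disjoint pairs, $a$ may occupy one of four positions, each with probability $\frac1n$. Condition on $a$ being at that position $p$ and on the vertex at the other end of the position-edge of the pair that contains $p$. The image of the other position-edge is again a uniform pair of remaining vertices, so equal colors have conditional probability at most $\rho$. For each of the $s$ pairs that share a position there are three positions for $a$; conditioning on the values on a position-edge of the pair that contains the position of $a$, equal colors have conditional probability at most $\rho'$. The total probability is at most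
$$\frac{s(s-3)}2\cdot\frac4n\rho+\frac{3s}n\rho'\le2(s-3)\rho+3\rho',$$
because $s\le n$.

The event $A$ uses at most $4$ positions and at most $4$ vertices. Since $s\le n$, the sum in question is at most
$$8\big(2(n-3)\rho+3\rho'\big)=\frac{8(k-2)\big(2(k-3)+3\big)}{n-2}=\frac{8(k-2)(2k-3)}{n-2}\le\frac14,$$
by the assumption on $n$. $\square$

**Conclusion of the proof of Theorem 3.** We show by induction on $|\mathcal S|$ that for every set $\mathcal S$ of bad events
$$\Pr\Big(\bigcap_{B\in\mathcal S}\overline B\Big)>0\quad\text{and}\quad\Pr\Big(A\,\Big|\,\bigcap_{B\in\mathcal S}\overline B\Big)\le2\Pr(A)\ \text{ for every bad event }A\notin\mathcal S.\tag{3}$$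
For $\mathcal S=\emptyset$ this is clear. Let $\mathcal S\ne\emptyset$ and suppose (3) holds for all smaller sets.

*Positivity.* Pick $B_0\in\mathcal S$ and put $\mathcal S'=\mathcal S\setminus\{B_0\}$. Then $\Pr(\bigcap_{\mathcal S}\overline B)=\Pr(\bigcap_{\mathcal S'}\overline B)\cdot\big(1-\Pr(B_0\mid\bigcap_{\mathcal S'}\overline B)\big)$. The first factor is positive and the second is at least $1-2\Pr(B_0)>0$.

*The conditional bound.* Let $\mathcal S_1\subseteq\mathcal S$ be the set of events that conflict with $A$, and $\mathcal S_2=\mathcal S\setminus\mathcal S_1$. If $\mathcal S_1=\emptyset$, Lemma 4 gives the bound $\Pr(A)$. Otherwise $|\mathcal S_2|<|\mathcal S|$, and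
$$\Pr\Big(A\,\Big|\,\bigcap_{\mathcal S}\overline B\Big)=\frac{\Pr\big(A\cap\bigcap_{\mathcal S_1}\overline B\mid\bigcap_{\mathcal S_2}\overline B\big)}{\Pr\big(\bigcap_{\mathcal S_1}\overline B\mid\bigcap_{\mathcal S_2}\overline B\big)}\le\frac{\Pr\big(A\mid\bigcap_{\mathcal S_2}\overline B\big)}{1-\sum_{B\in\mathcal S_1}\Pr\big(B\mid\bigcap_{\mathcal S_2}\overline B\big)}\le\frac{\Pr(A)}{1-\sum_{B\in\mathcal S_1}2\Pr(B)}\le2\Pr(A).$$
The numerator is bounded by Lemma 4, each term in the denominator by the induction hypothesis for $\mathcal S_2$, and the last step is Lemma 5.

Taking for $\mathcal S$ the set of all bad events, (3) says that with positive probability no bad event occurs. Then a Berge-$C_s$ exists. $\square$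

## 8. Complements of edges: at most $k+2$ vertices

We prove Theorem 4, which shows that Theorem 1 starts at the right place. If $n<k$ there is no hyperedge, and if $n=k$ then $m\le1$; so $m\ge3$ does not occur. The case $n=k+1$ was done in Section 1. Let $n=k+2\ge6$.

### 8.1. Gaps and the four obstructions

A $k$-subset of $V$ is now the complement of a pair. So the hyperedges are $V\setminus e$ for $e\in E(G)$, where $G$ is a simple graph on $V$ with $m$ edges. Covering means that every pair $\{u,v\}$ is disjoint from some edge of $G$. One consequence is used below:
$$\text{for each vertex }a,\text{ at least two edges of }G\text{ avoid }a.\tag{4}$$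
Indeed some edge $uw$ avoids $a$, and some edge avoids $\{a,u\}$; the second edge differs from $uw$.

Fix $3\le s\le\min(m,n)$. Let $F\subseteq E(G)$ be a set of $s$ edges in a cyclic order $e_1,\dots,e_s$.

**Definition (gap, good order).** The pairs $(e_{i-1},e_i)$ are the *gaps* of the order; put $U_i=e_{i-1}\cup e_i$. A gap *covers* a set $B\subseteq V$ if $B\subseteq U_i$; let $\kappa(B)$ be the number of gaps that cover $B$. The order is *good* if there are distinct vertices $v_1,\dots,v_s$ with $v_i\notin U_i$.

In a good order, $v_i$ lies in $h_{i-1}\cap h_i$ for $h_i=V\setminus e_i$, so the $v_i$ and $h_i$ form a Berge-$C_s$. Thus we look for $F$ and a good order of $F$. As $s\ge3$, different gaps are different pairs of edges, each edge lies in exactly two gaps, and its two neighbors in the order are different.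

**Example 2.** Let $n=s=6$ and let $F$ be the six edges of $K_4$ on $\{1,2,3,4\}\subset\{1,\dots,6\}$. In the order $12,34,13,24,14,23$ three gaps, $(12,34)$, $(13,24)$, $(14,23)$, have union $\{1,2,3,4\}$, so $\kappa(\{1,2,3,4\})=3$. Only the vertices $5,6$ are left for these three gaps, and the order is not good. Orders matter.

**Lemma 6.** If an order is not good, then for some $b\in\{1,2,3,4\}$ the following holds:
$$(\mathrm H_b):\quad\text{there is a set }B\subseteq V\text{ with }|B|=b\text{ and }\kappa(B)\ge n-b+1.$$

*Proof.* By Hall's theorem, applied to the sets $V\setminus U_i$, there is a nonempty set $I$ of gaps with $|\bigcup_{i\in I}(V\setminus U_i)|<|I|$. With $B=\bigcap_{i\in I}U_i$ this reads $n-|B|<|I|$. All gaps in $I$ cover $B$, so $\kappa(B)\ge|I|\ge n-|B|+1$. As $|I|\le s\le n$, we have $|B|\ge1$; and $|B|\le|U_i|\le4$. $\square$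

So an order is good if $(\mathrm H_1),\dots,(\mathrm H_4)$ all fail. We examine them.

* $(\mathrm H_4)$: a gap that covers a $4$-set $B$ consists of two disjoint edges with union $B$, a perfect matching of $B$. There are three of these, so $\kappa(B)\le3$. Thus $(\mathrm H_4)$ forces $n=6$ and that all three perfect matchings occur, i.e. $s=6$ and $F\cong K_4$, meaning that $F$ is the edge set of a $K_4$.
* $(\mathrm H_3)$ says $\kappa(B)\ge n-2$. Given a $3$-set $B$, call an edge of $F$ *inner* if it is contained in $B$. A gap that covers $B$ contains an inner edge, since one of its two edges must contain two vertices of $B$. A non-inner edge contains at most one vertex of $B$. If $F$ has $j$ inner edges, then $j\le3$ and $\kappa(B)\le2j$.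
* $(\mathrm H_2)$ says $\kappa(B)\ge n-1$, and $(\mathrm H_1)$ says $\kappa(B)\ge n$, which needs $s=n$.

If $s\le n-3$, then $\kappa(B)\le s\le n-3$ rules out $(\mathrm H_1),(\mathrm H_2),(\mathrm H_3)$, and $(\mathrm H_4)$ needs $s=n$. So every order of every $F$ is good. This easy argument stops at $s=n-2$, and **from now on $s\ge n-2\ge4$.**

**Lemma 7.** Let $B$ be a $3$-set, and let $f\in F$ be non-inner with two inner neighbors $e,e'$ in the order. Then the two gaps at $f$ do not both cover $B$.

*Proof.* Otherwise $f$ contains $B\setminus e$ and $B\setminus e'$. These are single vertices of $B$, and they are different since $e\ne e'$. So $f\subseteq B$, and $f$ would be inner. $\square$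

The proof now splits as follows: Step 1 treats $s\ge6$ with a vertex of large degree; Step 2 the rest of $n\ge7$; Steps 3, 4, 5 treat $n=6$ with $s=4,5,6$. We write $\Delta(G)$ for the maximum degree of $G$.

### 8.2. A vertex of degree at least four

**Step 1: $s\ge6$ and $\Delta(G)\ge4$.** The purpose is to show that a block of edges at one vertex $a$ makes every obstruction fail, since a set $B$ is missed by many gaps inside the block or, if $a\in B$, by gaps outside it.

Let $\deg_Ga\ge4$ and $d=\min(\deg_Ga,s-2)\ge4$. Choose $F$ with exactly $d$ edges at $a$ and $s-d\ge2$ edges avoiding $a$. This is possible: if $d=\deg_Ga$, there are $m-d\ge s-d$ edges avoiding $a$; if $d=s-2$, two are needed, and they exist by (4). Order $F$ so that the edges at $a$ are consecutive.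

There are $d-1$ gaps inside the block of edges at $a$. All of them cover $a$. A vertex $b\ne a$ lies on at most one edge of the block, so at most $2$ of these gaps cover $b$. Two vertices $b,b'\ne a$ are both covered by at most $1$ of them, namely by the gap consisting of $ab$ and $ab'$. Three vertices different from $a$ are covered by none. Moreover the $s-d$ edges avoiding $a$ are consecutive, so $s-d-1\ge1$ gaps outside the block do not cover $a$. So the number of gaps that do not cover $B$ is at least as follows, where $b,b',b''$ are different from $a$.

| $B$ | gaps not covering $B$ |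
|---|---|
| $\{a\}$ | $1$ |
| $\{b\}$ | $(d-1)-2=d-3\ge1$ |
| $\{a,b\}$ | $(d-3)+1\ge2$ |
| $\{b,b'\}$ | $(d-1)-1=d-2\ge2$ |
| $\{a,b,b'\}$ | $(d-2)+1\ge3$ |
| $\{b,b',b''\}$ | $d-1\ge3$ |

Since $s\le n$, we get $\kappa(B)\le n-1,\ n-2,\ n-3$ for $|B|=1,2,3$ respectively, so $(\mathrm H_1),(\mathrm H_2),(\mathrm H_3)$ fail. And $F\not\cong K_4$, because $F$ has a vertex of degree $d\ge4$. The order is good.

### 8.3. Seven or more vertices

**Step 2: $n\ge7$, remaining cases.** Here $(\mathrm H_4)$ fails. If $n\ge8$ then $s\ge n-2\ge6$. So after Step 1 there remain (2a) $s\ge6$ with $\Delta(G)\le3$, and (2b) $n=7$, $s=5$.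

**Step 2a: $s\ge6$, $\Delta(G)\le3$.** Take any $F$ of $s$ edges. We show that $(\mathrm H_1)$ and $(\mathrm H_3)$ fail for every order, and that $(\mathrm H_2)$ can be avoided by reordering.

*$(\mathrm H_1)$ fails:* $\kappa(\{v\})\le2\deg_Fv\le6<n$.

*$(\mathrm H_3)$ fails:* we show $\kappa(B)\le4<n-2$ for every $3$-set $B$. If $j\le2$, then $\kappa(B)\le2j\le4$. Let $j=3$. Each vertex of $B$ lies on two inner edges, so on at most one non-inner edge. Consider the maximal runs of consecutive inner edges in the cyclic order; every covering gap meets one of them, and different runs meet different gaps. One run of three meets $4$ gaps, so $\kappa(B)\le4$. A run of two meets $3$ gaps. A run that consists of a single inner edge $e$ contributes at most one covering gap: otherwise both neighbors of $e$, two different non-inner edges, would contain the vertex $B\setminus e$. So runs of lengths $2+1$ give at most $3+1=4$, and runs $1+1+1$ give at most $3$.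

*$(\mathrm H_2)$:* suppose $\kappa(\{a,b\})\ge n-1\ge6$ in some order of $F$. Since $\kappa(\{a,b\})\le\kappa(\{a\})\le2\deg_Fa\le6$, and likewise for $b$, we get $n=7$, $\deg_Fa=\deg_Fb=3$ and $\kappa(\{a\})=\kappa(\{b\})=\kappa(\{a,b\})=6$. In particular no two edges at $a$ are consecutive, and no two at $b$, since otherwise $\kappa(\{a\})\le5$ or $\kappa(\{b\})\le5$. Also $s\in\{6,7\}$.

Suppose $ab\in F$. Its two neighbors $o,o'$ in the order avoid $a$ and $b$. As $3+3-1=5$ edges of $F$ meet $\{a,b\}$, we have $s\ge7$, so $s=7$, and $o,o'$ are the only edges of $F$ that avoid both $a$ and $b$. Consider the gap at $o$ that does not contain $ab$. Its other edge is not $ab$, so it does not contain both $a$ and $b$, while $o$ contains neither; the gap does not cover $\{a,b\}$. The same holds for the gap at $o'$ that does not contain $ab$. These two gaps are different, since otherwise the gap would be formed by $o$ and $o'$ and $s=3$. So $\kappa(\{a,b\})\le7-2=5$, a contradiction. Hence $ab\notin F$, and six edges of $F$ meet $\{a,b\}$.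

If $s=7$, the one edge that avoids both $a$ and $b$ lies in two gaps; as $ab\notin F$, neither of these covers $\{a,b\}$, so $\kappa(\{a,b\})\le5$, a contradiction. So $s=6$, and $F$ consists of three $a$-edges and three $b$-edges, which alternate.

In this case reorder $F$ so that the three $a$-edges are consecutive. $(\mathrm H_1),(\mathrm H_3),(\mathrm H_4)$ fail as before. If $(\mathrm H_2)$ held in the new order, for $\{c,d\}$ say, then by what was just shown $\deg_Fc=\deg_Fd=3$, and no two edges at $c$ and no two edges at $d$ are consecutive. Since two $a$-edges are consecutive, $\{c,d\}\ne\{a,b\}$; say $c\notin\{a,b\}$. But every edge of $F$ meets $\{a,b\}$, so $c$ can only lie on $ca$ and $cb$, and $\deg_Fc\le2$, a contradiction. So the new order is good.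

**Step 2b: $n=7$, $s=5$.** Take any order of any $F$. $(\mathrm H_1)$ and $(\mathrm H_2)$ would need at least $6$ covering gaps, but there are only five. $(\mathrm H_3)$ requires that all five gaps cover some $3$-set $B$, so each gap contains an inner edge. In a cyclic order of five edges this needs at least three inner edges, so $j=3$, and the two non-inner edges are not consecutive. Each of them has two inner neighbors, and both its gaps cover $B$, contrary to Lemma 7. Every order is good.

### 8.4. Six vertices, cycles of length four and five

**Step 3: $n=6$, $s=4$.** $(\mathrm H_1)$ and $(\mathrm H_2)$ need at least five covering gaps, and $(\mathrm H_4)$ needs $s=6$; so they fail. $(\mathrm H_3)$ requires that all four gaps cover some $3$-set $B$. As $j\le3$, there is a non-inner edge $f$. Each gap contains an inner edge, so both neighbors of $f$ are inner. This contradicts Lemma 7. Every order is good.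

**Step 4: $n=6$, $s=5$.** Take any $F$ of five edges. $(\mathrm H_1)$ needs six gaps and $(\mathrm H_4)$ needs $s=6$; they fail. We first find out what $(\mathrm H_3)$ and $(\mathrm H_2)$ mean, and then choose an order that avoids both.

*Meaning of $(\mathrm H_3)$.* Let $\kappa(B)\ge4$ with $|B|=3$. Since $\kappa(B)\le2j$, we have $j\ge2$. If $j=2$, then the two inner edges meet four gaps, so they are not consecutive, and all four of these gaps cover $B$. In a cyclic order of five, two non-consecutive edges have a common neighbor; it is non-inner and both its gaps cover $B$, contrary to Lemma 7. So $j=3$. If the two non-inner edges are not consecutive, each has two inner neighbors, and by Lemma 7 each has a gap that does not cover $B$. These two gaps are different, since each contains only one non-inner edge. So $\kappa(B)\le3$, a contradiction. Hence $(\mathrm H_3)$ implies that $F$ contains a triangle such that the two edges of $F$ outside the triangle are consecutive.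

*Meaning of $(\mathrm H_2)$.* Now all five gaps cover some $B=\{a,b\}$. A gap without the edge $ab$ consists of an $a$-edge and a $b$-edge. If $ab\notin F$, then $a$-edges and $b$-edges alternate around a cyclic order of odd length $5$, which is impossible. So $ab\in F$, and the other four edges alternate. Hence $F$ is a *double star* with center $\{a,b\}$: it consists of $ab$, two further $a$-edges and two further $b$-edges (for instance $12,13,14,25,26$ with center $\{1,2\}$; the outer ends need not be different). Up to exchanging the names of $a$ and $b$ the order is $ab$, $a$-edge, $b$-edge, $a$-edge, $b$-edge. So the two further $a$-edges are not consecutive, and neither are the two further $b$-edges. The center of a double star is unique: $a$ and $b$ have degree $3$, while a vertex $c\notin\{a,b\}$ has degree at most $2$, as all edges meet $\{a,b\}$.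

So an order is good if it satisfies both of the following.

* (P) For each triangle of $F$, the two edges of $F$ outside the triangle are not consecutive.
* (Q) If $F$ is a double star, then for one of the two center vertices its two further edges are consecutive.

*Finding the order.*

If $F$ has no triangle, (P) is empty. If $F$ is a double star, put the two further $a$-edges next to each other; otherwise take any order.

If $F$ has at least two triangles, then two of them share an edge, as there are only five edges. So $F$ is $K_4$ minus an edge, with triangles $abc$ and $abd$ and no others. Take the order $ab,ac,ad,bc,bd$. Outside $abc$ are $ad$ and $bd$, at places $3$ and $5$; outside $abd$ are $ac$ and $bc$, at places $2$ and $4$. So (P) holds. $F$ is a double star with center $\{a,b\}$, and the further $a$-edges $ac,ad$ are consecutive, so (Q) holds.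

If $F$ has exactly one triangle, with outside edges $f,g$, then the order $e_1,f,e_2,g,e_3$, where $e_1,e_2,e_3$ are the edges of the triangle, satisfies (P). Suppose $F$ is a double star with center $\{x,y\}$. Each edge of the triangle meets $\{x,y\}$; if the triangle missed $x$ or $y$, then it would have an edge that avoids both. So it contains both; let it be $xyz$. The further $x$-edges are $xz$ and one of $f,g$; name the edges so that it is $f$. Choose $e_2=xz$. Then $f$ and $e_2$ are consecutive, and (Q) holds.

### 8.5. Six vertices, cycles of length six

**Step 5: $n=6$, $s=6$.** By Step 1 we may assume $\Delta(G)\le3$. Take any $F$ of six edges. Now $(\mathrm H_1),(\mathrm H_2),(\mathrm H_3)$ ask for $\kappa(B)\ge6,5,4$, respectively, with six gaps in total. The cases below are: $F\cong K_4$; $F$ of maximum degree at most $2$; a special graph with a triangle; and everything else.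

**Step 5.1: $F\cong K_4$,** on $\{1,2,3,4\}\subset V=\{1,\dots,6\}$. We give a Berge-$C_6$ directly. The complements of the six edges are $h_{ij}=\{i,j,5,6\}$ with $1\le i<j\le4$. The cyclic sequence
$$1,\,h_{12},\,2,\,h_{23},\,3,\,h_{34},\,4,\,h_{14},\,5,\,h_{24},\,6,\,h_{13},\,(1)$$
uses six vertices and six hyperedges, and each hyperedge contains its two neighbors. So it is a Berge-$C_6$.

**Step 5.2: $F$ has maximum degree at most $2$.** We show that every order is good. The six vertices have degree sum $12$, so $F$ is $2$-regular. Then $\kappa(\{v\})\le4$ for every $v$, so $(\mathrm H_1)$ and $(\mathrm H_2)$ fail; $(\mathrm H_4)$ fails as $F\not\cong K_4$. Suppose $\kappa(B)\ge4$ with $|B|=3$; then $j\ge2$.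

If $j=2$, the inner edges are $uv,vw$ with $B=\{u,v,w\}$, and they meet four different gaps, all of which cover $B$. So $uv$ and $vw$ are not consecutive, and the two neighbors of $uv$ are non-inner and contain $w$. Together with $vw$ this gives $\deg_Fw\ge3$, a contradiction. If $j=3$, then $B$ carries a triangle, which is a component of the $2$-regular graph $F$. So non-inner edges avoid $B$, and a covering gap consists of two inner edges; in a cyclic order of six edges, three edges form at most $2$ such gaps. So $\kappa(B)\le2$, a contradiction. $(\mathrm H_3)$ fails.

**Step 5.3: $F=\{ab,bc,ca,ad,be,cf\}$ with $d,e,f\in V\setminus\{a,b,c\}=\{p,q,r\}$ not all equal.** Here we exhibit the vertices $v_i$. Take the order $ad,ab,be,bc,cf,ca$. The unions of the gaps, in order, are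
$$\begin{aligned}U(ad,ab)&=\{a,b,d\},&U(ab,be)&=\{a,b,e\},&U(be,bc)&=\{b,c,e\},\\U(bc,cf)&=\{b,c,f\},&U(cf,ca)&=\{a,c,f\},&U(ca,ad)&=\{a,c,d\}.\end{aligned}$$
Give the 1st, 3rd, 5th gap the vertices $c,a,b$. Give the 2nd, 4th, 6th gap distinct elements of $\{p,q,r\}$ different from $e,f,d$, respectively. This is possible by Hall's theorem: each of the sets $\{p,q,r\}\setminus\{e\}$, $\{p,q,r\}\setminus\{f\}$, $\{p,q,r\}\setminus\{d\}$ has two elements, and the union of all three is $\{p,q,r\}$ because $d,e,f$ are not all equal. The order is good. (If $d=e=f$, then $F\cong K_4$.)

**Step 5.4: $F$ has a vertex of degree $3$ and is not as in 5.1 or 5.3.** We choose a vertex $a$ of degree $3$, put its edges in a block, and choose the middle edges of the two halves so that all obstructions fail.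

*Choice of $a$.* We may choose $a$ with $\deg_Fa=3$ such that the three edges avoiding $a$ do not form a triangle. Suppose that they form a triangle $pqr$ for some $a$ of degree $3$. Only two vertices lie outside $\{a,p,q,r\}$, so $a$ is adjacent to one of $p,q,r$, say $p$. Now $\deg_Fp=3$, and the edges avoiding $p$ are $qr$ and the two other $a$-edges. These form a triangle only if the two $a$-edges are $aq$ and $ar$, and then $F\cong K_4$, which is excluded. So use $p$ instead of $a$.

*Choice of the order.* Order $F$ as $a_1,a_2,a_3,x,y,z$ with $a_i\ni a$ and $x,y,z\not\ni a$, as follows. If some $F$-neighbor of $a$ has $F$-degree at most $2$, let $a_2$ be the edge from $a$ to it. Otherwise let $a_2=ab$ be any of the three edges; then $b$ has degree $3$ and lies on exactly two of the edges avoiding $a$, and we let $y$ be one of these two. The remaining choices are free.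

*$(\mathrm H_1)$ fails.* We have $\kappa(\{a\})=4$, from the gaps $(z,a_1),(a_1,a_2),(a_2,a_3),(a_3,x)$. Suppose $\kappa(\{b\})=6$ with $b\ne a$. Since $b$ has degree at most $3$ and each edge lies in two gaps, the edges at $b$ are three edges in alternate places, $a_1,a_3,y$ or $a_2,x,z$. As $b$ lies on at most one $a_i$, they are $a_2,x,z$. So $a_2=ab$, $\deg_Fb=3$ and $y\not\ni b$. This contradicts the choice of $a_2$ in the first case and the choice of $y$ in the second.

*$(\mathrm H_2)$ fails.* First, $\kappa(\{a,v\})\le\kappa(\{a\})=4$. Let $b,c\ne a$ with $\kappa(\{b,c\})\ge5$. A gap $(a_i,a_{i+1})$ covers $\{b,c\}$ only if it consists of $ab$ and $ac$, so at most one of $(a_1,a_2),(a_2,a_3)$ covers $\{b,c\}$. As at most one of the six gaps does not cover $\{b,c\}$, exactly one of these two covers it, and all other gaps cover it. Reversing the order if necessary (this exchanges $a_1$ with $a_3$ and $x$ with $z$), we may assume $\{a_1,a_2\}=\{ab,ac\}$ and $a_3=ad$ with $d\notin\{b,c\}$. Exchanging the names $b$ and $c$ if necessary, $a_1=ab$. The gap $(a_3,x)$ covers $\{b,c\}$ and $ad$ contains neither $b$ nor $c$, so $x=bc$. The gap $(z,a_1)$ gives $c\in z$,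 and $z\ne x=bc$, so $b\notin z$. The gap $(y,z)$ then gives $b\in y$, and $y\ne bc$. Since $y,z$ avoid $a$, we have $y=be$ and $z=cf$ with $d,e,f\notin\{a,b,c\}$, and $F=\{ab,bc,ca,ad,be,cf\}$. This is the graph of 5.3, or $K_4$ if $d=e=f$; both are excluded.

*$(\mathrm H_3)$ fails.* Let $B=\{a,b,c\}$. Only four gaps cover $a$, and among them $(a_1,a_2)$ and $(a_2,a_3)$ do not both cover $\{b,c\}$. So $\kappa(B)\le3$. Now let $a\notin B$, $|B|=3$ and suppose $\kappa(B)\ge4$. The gaps $(a_1,a_2)$ and $(a_2,a_3)$ contain only two vertices different from $a$, so they do not cover $B$. So $(a_3,x),(x,y),(y,z),(z,a_1)$ all cover $B$, and each contains an inner edge. As $a_1$ and $a_3$ contain $a\notin B$, they are not inner, so $x$ and $z$ are inner. If $y$ were non-inner, it would have the two inner neighbors $x,z$ and both its gaps would cover $B$, contrary to Lemma 7. So $x,y,z$ are three distinct edges inside $B$, i.e. a triangle, which is excluded by the choice of $a$.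

*$(\mathrm H_4)$ fails,* since $F\not\cong K_4$.

By Lemma 6 the order is good. All cases with $n=k+2$ are done, and Theorem 4 is proved. $\square$
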